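\title{A weakly locally finite division ring that is not locally finite over any subfield}

\begin{abstract}
A division ring is weakly locally finite if every finite subset generates a division subring of finite dimension over its own center. It is a Stewart's division ring if there is one subfield $E$ such that every finite subset generates, together with $E$, a division subring of finite dimension over $E$. The second property implies the first, and we prove the conjecture that the converse fails: in every characteristic and every uncountable cardinality there is a weakly locally finite division ring that is not even left or right algebraic over any subfield. The examples are division rings of fractions of quantum tori at roots of unity, for which the Stewart property is equivalent to a divisibility condition on the orders of the parameters. Uncountability is necessary: a weakly locally finite division ring that is countably generated over its center is a Stewart's division ring.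
\end{abstract}

\section{Two kinds of local finiteness}\label{sec:intro}

A division ring $D$ is \emph{centrally finite} if it is finite dimensional as a vector space over its center $Z(D)$. A \emph{subfield} of $D$ is a commutative division subring, not necessarily central. For a subfield $K$ and a subset $S$ of $D$, we write $K(S)$ for the division subring generated by $K\cup S$; if $\mathbb P$ is the prime subfield, then $\mathbb P(S)$ is the division subring generated by $S$. For a subfield $E$ of a ring $T$, the left and right dimensions of $T$ over $E$ are written $[T:E]_L$ and $[T:E]_R$, and $[T:E]$ when $E$ is central. The axiom of choice is assumed throughout.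

There are two ways to say that an infinite dimensional division ring is assembled from finite dimensional pieces.
\begin{itemize}
\item $D$ is \emph{weakly locally finite} if $\mathbb P(S)$ is centrally finite for every finite $S\subseteq D$.
\item $D$ is \emph{locally finite left dimensional over a subfield $E$} if $[E(S):E]_L<\infty$ for every finite $S\subseteq D$, and \emph{locally finite right dimensional over $E$} if the same holds with $[E(S):E]_R$. By a lemma of Stewart these two conditions are equivalent, and when they hold, $E(S)$ is centrally finite and $[E(S):E]_L=[E(S):E]_R$ for every finite $S$. Then $D$ is called \emph{locally finite over $E$}, and $D$ is a \emph{Stewart's division ring}, or simply \emph{Stewart}, if it is locally finite over some subfield.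
\end{itemize}
A field is locally finite over itself and a centrally finite division ring is locally finite over its center, so both lie in both classes. In general a Stewart's division ring is weakly locally finite, because $\mathbb P(S)\subseteq E(S)$ and a division subring of a centrally finite division ring is centrally finite (Corollary~\ref{cor:sub}). The following conjecture comes from the paper \cite{HK} of Bui Xuan Hai and Huynh Viet Khanh.

\medskip
\noindent\textbf{Conjecture.} \emph{The class of weakly locally finite division rings strictly contains the class of Stewart's division rings.}
\medskip

The two definitions differ in the order of two quantifiers. In a weakly locally finite ring each finite set $S$ has a field of its own, the center $G$ of $\mathbb P(S)$, over which $G(S)=\mathbb P(S)$ is finite dimensional; in a Stewart ring one field serves all $S$ at once. One does not expect such quantifiers to commute, and this speaks for the conjecture. The first attempt at an example is a weakly locally finite ring whose center is too small. It is not enough, because $E$ need not be central: Example~\ref{ex:star} is a Stewart ring that is not algebraic over its center. In fact no countable construction can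 succeed, and the conjecture is first true in cardinality $\aleph_1$.

Our examples fail a condition much weaker than local finiteness. A division ring $E'$ is \emph{left algebraic} over a division subring $E$ if every $y\in E'$ satisfies a relation $\sum_{s=0}^{r}e_sy^s=0$ with $e_s\in E$ not all zero, and \emph{right algebraic} if every $y$ satisfies such a relation $\sum_s y^se_s=0$. If $D$ is locally finite over $E$, then the powers of $y$ lie in the finite dimensional space $E(y)$ and are therefore dependent, so $D$ is left and right algebraic over $E$. An \emph{algebraic tower} for $D$ is a finite chain of division subrings $E_0\subseteq E_1\subseteq\dots\subseteq E_r=D$ in which $E_0$ is a field and each $E_{s+1}$ is left or right algebraic over $E_s$.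

\begin{theorem}\label{thm:A}
For every characteristic and every cardinal $\kappa\ge\aleph_1$ there is a weakly locally finite division ring $D$ of that characteristic with $|D|=\kappa$ that is not left algebraic, and not right algebraic, over any subfield. In particular $D$ is not a Stewart's division ring. Moreover, $D$ has no algebraic tower.
\end{theorem}

This proves the conjecture. The bound $\aleph_1$ is sharp, both for the cardinality and for the number of generators over the center.

\begin{theorem}\label{thm:B}
If $D$ is the union of a chain $D_1\subseteq D_2\subseteq\cdots$ of centrally finite division subrings, then $D$ is a Stewart's division ring. Hence every weakly locally finite division ring that is generated, as a division ring over its center, by a countable set is Stewart. In particular every countable weakly locally finite division ring is Stewart.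
\end{theorem}

The rings of Theorem~\ref{thm:A} belong to a family in which the Stewart property can be decided exactly.

\begin{theorem}\label{thm:C}
Let $k$ be a field, $I$ a well-ordered set, and $q_{ij}\in k^*$ roots of unity for $i<j$ in $I$. Let $D=D(k,I,q)$ be the division ring of fractions, constructed in Section~\ref{sec:tori}, of the quantum torus over $k$ with generators $x_i^{\pm1}$ $(i\in I)$ and relations $x_ix_j=q_{ij}x_jx_i$ $(i<j)$. Then $D$ is weakly locally finite, and the following are equivalent:
\begin{itemize}
\item[(1)] $D$ is a Stewart's division ring;
\item[(2)] $D$ has an algebraic tower;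
\item[(3)] there are integers $n_i\ge1$ $(i\in I)$ with $q_{ij}^{\,n_in_j}=1$ for all $i<j$.
\end{itemize}
\end{theorem}

Condition (3) says that the powers $x_i^{n_i}$ commute with one another. The content of Theorem~\ref{thm:C} is that among all subfields of $D$ only those generated by such powers need to be tested, and Theorem~\ref{thm:A} then becomes a counting problem on the first uncountable ordinal. We prove Theorem~\ref{thm:B} first, since it shows what an example has to avoid. Wherever we prove local finiteness we bound the left and the right dimension directly, so the proofs of the three theorems do not depend on Stewart's lemma.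

\section{Finite dimension and centers}\label{sec:prelim}

The centralizer of any subset of a division ring is a division subring. So if a set $X$ centralizes a set $Y$, then the division subring generated by $X$ centralizes $Y$. Applying this twice shows that pairwise commuting elements generate a subfield. We use both facts without further mention.

\begin{lemma}\label{lem:domain}
Let $T$ be a ring without zero divisors and $E\subseteq T$ a subfield with $[T:E]_L<\infty$. Then $T$ is a division ring.
\end{lemma}

\begin{proof}
For $0\ne t\in T$, right multiplication by $t$ is an injective left $E$-linear map $T\to T$, hence surjective, so $ut=1$ for some $u\in T$. Likewise $u'u=1$ for some $u'$, and $u'=u'ut=t$ gives $tu=1$.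
\end{proof}

The next lemma says that enlarging the center of a division subring, inside its centralizer, does not change the dimension.

\begin{lemma}\label{lem:extend}
Let $P$ be a division subring of a division ring $D$, let $G=Z(P)$, and let $C\supseteq G$ be a subfield of $D$ that centralizes $P$. Then the set $CP$ of finite sums of products $cp$ $(c\in C,\ p\in P)$ is a subring in which $C$ is central, and every $G$-basis of $P$ is a $C$-basis of $CP$. If $[P:G]<\infty$, then $CP$ is a division ring with $[CP:C]=[P:G]$.
\end{lemma}

\begin{proof}
Since $(cp)(c'p')=(cc')(pp')$, the set $CP$ is a subring, and $C$ is central in it. A $G$-basis of $P$ spans $CP$ over $C$ because $G\subseteq C$.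

For independence we first show that elements $c_1,\dots,c_r\in C$ independent over $G$ are left independent over $P$. Otherwise take a nontrivial relation $\sum_\mu p_\mu c_\mu=0$ with the fewest nonzero $p_\mu\in P$; after renumbering and multiplying on the left we have $p_1=1$. For $y\in P$, multiplying the relation by $y$ on the left and on the right and subtracting gives $\sum_\mu(yp_\mu-p_\mu y)c_\mu=0$, which is shorter, hence trivial. So all $p_\mu$ lie in $Z(P)=G$, a contradiction.

Now let $b_1,\dots,b_t\in P$ be independent over $G$ and $\sum_\lambda d_\lambda b_\lambda=0$ with $d_\lambda\in C$. Write $d_\lambda=\sum_\mu g_{\lambda\mu}c_\mu$ with $g_{\lambda\mu}\in G$, where $c_1,\dots,c_r$ is a $G$-basis of the $G$-span of the $d_\lambda$. Then $\sum_\mu\bigl(\sum_\lambda g_{\lambda\mu}b_\lambda\bigr)c_\mu=0$, so $\sum_\lambda g_{\lambda\mu}b_\lambda=0$ for each $\mu$, so all $g_{\lambda\mu}$ and all $d_\lambda$ vanish. The last assertion follows from Lemma~\ref{lem:domain}.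
\end{proof}

\begin{corollary}\label{cor:sub}
A division subring $P$ of a centrally finite division ring $D$ is centrally finite.
\end{corollary}

\begin{proof}
Let $C$ be the subfield generated by $Z(D)\cup Z(P)$; it centralizes $P$. By Lemma~\ref{lem:extend}, a $Z(P)$-basis of $P$ is independent over $C$, hence over $Z(D)$, so $[P:Z(P)]\le[D:Z(D)]$.
\end{proof}

\section{Countable chains}\label{sec:chains}

Let $D=\bigcup_nD_n$ be as in Theorem~\ref{thm:B} and $F_n=Z(D_n)$. We must build one field out of the fields $F_n$, and these need not increase or decrease with $n$. They do commute with one another, so we take all of them. To bound $E(S)$ for $S\subseteq D_n$ we then split the centers in two groups: the earlier ones already lie in $D_n$, and the later ones centralize $D_n$, so by Lemma~\ref{lem:extend} adjoining them costs nothing.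

\begin{proof}[Proof of Theorem~\ref{thm:B}]
If $m\le n$, then $F_n$ centralizes $D_n\supseteq D_m\supseteq F_m$. So the elements of $\bigcup_nF_n$ commute pairwise and generate a subfield $E$ of $D$.

Let $S\subseteq D$ be finite and choose $n$ with $S\subseteq D_n$. Let $C\subseteq E$ be the subfield generated by $\bigcup_{j\ge n}F_j$. Each $F_j$ with $j\ge n$ centralizes $D_j\supseteq D_n$, so $C$ centralizes $D_n$, and $F_n\subseteq C$. By Lemma~\ref{lem:extend}, $T=CD_n$ is a division ring with $C$ central and $[T:C]=[D_n:F_n]<\infty$. It contains $F_j$ for $j<n$, since $F_j\subseteq D_n$, and for $j\ge n$, since $F_j\subseteq C$. Hence $E\subseteq T$ and $E(S)\subseteq T$. As $C\subseteq E$, a $C$-basis of $T$ spans $T$ over $E$ on either side, so $[E(S):E]_L$ and $[E(S):E]_R$ are at most $[D_n:F_n]$. Thus $D$ is locally finite over $E$.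

Now let $D$ be weakly locally finite with center $K$ and $D=K(s_1,s_2,\dots)$, repetitions allowed. Weak local finiteness concerns $P_n=\mathbb P(s_1,\dots,s_n)$, and we need it for $D_n=K(s_1,\dots,s_n)$. Let $C_n$ be the subfield generated by $K\cup Z(P_n)$; it centralizes $P_n$. By Lemma~\ref{lem:extend}, $C_nP_n$ is a division ring of finite dimension over the central subfield $C_n$, so it is centrally finite. It contains $K$ and $s_1,\dots,s_n$ and is contained in $D_n$, so it equals $D_n$. The $D_n$ form a chain whose union is a division ring containing $K$ and all $s_i$, hence equal to $D$, and the first part applies. A countable $D$ is generated over its center by the countable set $D$.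
\end{proof}

\begin{remark}\label{rem:directed}
Every weakly locally finite $D$ is the directed union of the centrally finite rings $\mathbb P(S)$. The proof needs a chain at its first step, since the centers of two incomparable subrings need not commute: in the real quaternions, $\mathbb R(i)$ and $\mathbb R(j)$ are their own centers. Countability serves only to replace the directed family by a chain.
\end{remark}

\section{Quantum tori at roots of unity}\label{sec:tori}

An example for Theorem~\ref{thm:A} needs uncountably many generators, finite dimensionality on finitely many of them, and commutation rules simple enough to control every subfield. Generators that commute up to roots of unity offer all three. Fix $k$, $I$ and $q_{ij}$ as in Theorem~\ref{thm:C}.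

\subsection*{The algebra $R$}
We build the quantum torus as a twisted group algebra, so that it comes with a basis. Let $A=\bigoplus_{i\in I}\mathbb Z\varepsilon_i$, with elements $a=\sum a_i\varepsilon_i$, and put
\[
c(a,b)=\prod_{i<j}q_{ij}^{\,a_ib_j},\qquad
\omega(a,b)=c(a,b)c(b,a)^{-1}=\prod_{i<j}q_{ij}^{\,a_ib_j-a_jb_i}.
\]
Both maps $A\times A\to k^*$ are bimultiplicative, that is, homomorphisms in each variable. Moreover $\omega(a,a)=1$, $\omega(b,a)=\omega(a,b)^{-1}$, and $\omega(\varepsilon_i,\varepsilon_j)=q_{ij}$ for $i<j$. Let $R=\bigoplus_{a\in A}kx^a$ with the $k$-bilinear product $x^ax^b=c(a,b)x^{a+b}$. It is associative, because $(x^ax^b)x^d$ and $x^a(x^bx^d)$ both equal $c(a,b)c(a,d)c(b,d)x^{a+b+d}$. The unit is $x^0$, the inverse of $x^a$ is $c(a,-a)^{-1}x^{-a}$, and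
\begin{equation}\label{eq:comm}
x^ax^b=\omega(a,b)\,x^bx^a .
\end{equation}
The elements $x_i=x^{\varepsilon_i}$ satisfy $x_ix_j=q_{ij}x_jx_i$ for $i<j$. Since $c(\varepsilon_i,\varepsilon_j)=1$ for $i\ge j$, the element $x^a$ is the product of the powers $x_i^{a_i}$ in decreasing order of the index. The algebra given by the generators and relations of Theorem~\ref{thm:C} is spanned by these ordered products and maps onto $R$, sending them to a basis; so it is isomorphic to $R$.

The \emph{monomials} $\lambda x^a$ $(\lambda\in k^*,\ a\in A)$ form a group $\Gamma$, and $\pi\colon\Gamma\to A$, $\lambda x^a\mapsto a$, is a homomorphism.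

\subsection*{Leading terms}
Call $0\ne a\in A$ positive if its nonzero coordinate of least index is positive, and put $a<b$ if $b-a$ is positive. Exactly one of $a$, $-a$ is positive, and a sum of two positive elements is positive. So $<$ is a total order on $A$, the lexicographic order, and $a<b$ implies $a+d<b+d$. For $0\ne f=\sum\lambda_ax^a\in R$ the \emph{leading term} is $L(f)=\lambda_ax^a\in\Gamma$, where $a$ is the least element of the support $\{a:\lambda_a\ne0\}$.

\begin{lemma}\label{lem:lead}
If $f,g\in R$ are nonzero, then $fg\neq0$ and $L(fg)=L(f)L(g)$.
\end{lemma}

\begin{proof}
Let $L(f)=\lambda x^a$ and $L(g)=\mu x^b$. For $a'$ in the support of $f$ and $b'$ in the support of $g$ we have $a'+b'\ge a+b'\ge a+b$, with equality throughout only if $a'=a$ and $b'=b$. So in the expansion of $fg$ the least exponent $a+b$ occurs exactly once, in the term $\lambda x^a\cdot\mu x^b\ne0$.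
\end{proof}

\subsection*{The division ring $D$}
Inverting all nonzero elements of a noncommutative domain is a delicate matter in general. Here, on finitely many generators, central denominators suffice. For finite $J\subseteq I$ let $A_J=\bigoplus_{i\in J}\mathbb Z\varepsilon_i$ and $R_J=\bigoplus_{a\in A_J}kx^a$, and let $m=m_J\geq1$ be the least common multiple of the orders of the $q_{ij}$ with $i<j$ in $J$. For $a,b\in A_J$ we have $\omega(ma,b)=\omega(a,b)^m=1$, so by \eqref{eq:comm} the subring $C_J=\bigoplus_{a\in mA_J}kx^a$ is central in $R_J$. The monomials $x^t$, with $t$ running over coset representatives of $mA_J$ in $A_J$, form a basis of $R_J$ over $C_J$, since $C_Jx^t=\bigoplus_{a\in t+mA_J}kx^a$. Let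
\[
Q_J=\{fz^{-1}: f\in R_J,\ 0\ne z\in C_J\}
\]
be the localization of $R_J$ at the central multiplicative set $C_J\setminus\{0\}$. As $R_J$ has no zero divisors, it embeds in $Q_J$ and $Q_J$ has no zero divisors. The dimension of $Q_J$ over the central subfield $\operatorname{Frac}C_J$ is $m^{|J|}$. By Lemma~\ref{lem:domain}, $Q_J$ is a division ring, and it is centrally finite.

If $J\subseteq J'$, the nonzero elements of $C_J$ are invertible in $Q_{J'}$, so the inclusion $R_J\subseteq Q_{J'}$ extends uniquely to a homomorphism $Q_J\to Q_{J'}$, injective because $Q_J$ is a division ring. By uniqueness these maps are compatible. Let $D=D(k,I,q)$ be their direct limit, so that $D=\bigcup_JQ_J$ is a directed union of division rings and hence a division ring containing $R$. Every element of $D$ has the form $fz^{-1}=z^{-1}f$ with $f,z\in R$, so $D$ is the left and right division ring of fractions of $R$.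

\begin{proposition}\label{prop:wlf}
$D$ is weakly locally finite.
\end{proposition}

\begin{proof}
A finite set $S\subseteq D$ lies in some $Q_J$, so $\mathbb P(S)\subseteq Q_J$ is centrally finite by Corollary~\ref{cor:sub}.
\end{proof}

\begin{remark}
That the $q_{ij}$ are roots of unity was used to find $m_J$, and weak local finiteness fails without it. Let $y,y'$ be nonzero elements of a division ring with $yy'=qy'y$, where $q$ commutes with both and has infinite order. Then $q=yy'y^{-1}y'^{-1}$ is central in $P=\mathbb P(y,y')$, and conjugation by $y$ has the eigenvectors $y'^{\,s}$ with the distinct eigenvalues $q^s$, so $[P:Z(P)]=\infty$.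
\end{remark}

\section{Two anticommuting generators}\label{sec:two}

To show that $D$ is algebraic over no subfield we must handle all subfields, and most of them have nothing to do with monomials. The remedy is visible for $I=\{1,2\}$, $\operatorname{char}k\ne2$ and $q_{12}=-1$. Here $x_1x_2=-x_2x_1$, $\omega(a,b)=(-1)^{a_1b_2-a_2b_1}$, $m=2$, and $D$ has the basis $1,x_1,x_2,x_2x_1$ over the central subfield $F=k(x_1^2,x_2^2)$, the field of fractions of $C=k[x_1^{\pm2},x_2^{\pm2}]$.

The subfield $F(x_2)=k(x_1^2,x_2)$ is generated by monomials. The exponents of its monomials form the subgroup $B=2\mathbb Z\oplus\mathbb Z$ of $A=\mathbb Z^2$; the form $\omega$ is trivial on $B\times B$, and $B$ contains $n_1\varepsilon_1$ and $n_2\varepsilon_2$ for $(n_1,n_2)=(2,1)$, a solution of condition (3).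

Now take $u=x_1+x_2$. Then
\[
u^2=x_1^2+x_1x_2+x_2x_1+x_2^2=x_1^2+x_2^2\in F,
\]
so $E=F(u)=F\oplus Fu$ is a subfield. Every monomial lies on one of the lines $F,Fx_1,Fx_2,Fx_2x_1$, and $\alpha+\beta x_1+\beta x_2$ lies on one of them only if $\beta=0$. So all monomials in $E$ lie in $F$, and they do not record the step from $F$ to $E$. Leading terms do. Since $\varepsilon_1-\varepsilon_2=(1,-1)$ is positive, $L(u)=x_2$. A nonzero element of $E$ is $(f+gu)z^{-1}$ with $f,g,z\in C$. The leading exponent of $f$ lies in $2A$, and that of $gu$ lies in $2A+\varepsilon_2$ by Lemma~\ref{lem:lead}. These differ, so no cancellation occurs, and the leading exponent of $f+gu$ is the smaller of the two. Subtracting the leading exponent of $z$, which lies in $2A$, we find that the leading exponents of the elements of $E^*$ fill the set $2A\cup(2A+\varepsilon_2)=B$. Seen through leading terms, $F(x_1+x_2)$ looks exactly like $F(x_2)$.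

Two features of $B$ were forced. First, $L$ is multiplicative, so leading terms of commuting elements commute, and $\omega$ must be trivial on $B\times B$; here $\varepsilon_2\in B$ excludes every $a$ with $a_1$ odd, because $\omega(a,\varepsilon_2)=(-1)^{a_1}$. Second, in an equation for $x_1$ over $E$, such as $e+1\cdot x_1^2=0$ with $e=-x_1^2\in E$, the leading terms must cancel, so two terms have the same leading exponent, and a positive multiple of $\varepsilon_1$ lies in $B$, here $2\varepsilon_1$. These two facts hold for every subfield over which $D$ is algebraic, and together they give condition (3).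

\section{Leading terms of fractions}\label{sec:val}

We return to arbitrary $k$, $I$, $q$ and prove the two facts in general. The first step is to define leading terms on all of $D^*$. We keep the coefficient and the noncommutative group $\Gamma$ as target, because the exponent alone, which lies in an abelian group, cannot detect whether two elements commute.

\begin{lemma}\label{lem:val}
The map $L$ extends to a group homomorphism $L\colon D^*\to\Gamma$. The homomorphism $v=\pi\circ L\colon D^*\to A$ satisfies $v(x^a)=a$, so it is surjective, and:
\begin{itemize}
\item[(i)] if $d_1,\dots,d_r\in D^*$ $(r\ge1)$ have pairwise distinct values $v(d_s)$, then $d_1+\dots+d_r\ne0$;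
\item[(ii)] if $d,d'\in D^*$ commute, then $\omega(v(d),v(d'))=1$; so $\omega$ is trivial on $v(E^*)\times v(E^*)$ for every subfield $E$;
\item[(iii)] if $E\subseteq E'$ are division subrings of $D$ and $E'$ is left or right algebraic over $E$, then $v(E'^*)/v(E^*)$ is a torsion group.
\end{itemize}
\end{lemma}

\begin{proof}
Fix a finite $J$ and put $L_J(fz^{-1})=L(f)L(z)^{-1}$ for nonzero $f\in R_J$, $z\in C_J$. Note that $L(z)\in C_J$ commutes with all monomials in $R_J$. If $fz^{-1}=f'z'^{-1}$, then $fz'=f'z$, so $L(f)L(z')=L(f')L(z)$ by Lemma~\ref{lem:lead}, and hence $L(f)L(z)^{-1}=L(f')L(z')^{-1}$. So $L_J$ is well defined on $Q_J^*$. It is multiplicative, since $(fz^{-1})(f'z'^{-1})=ff'(zz')^{-1}$ has the value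
\[
L(f)L(f')L(z')^{-1}L(z)^{-1}=L(f)L(z)^{-1}\cdot L(f')L(z')^{-1}.
\]
If $J\subseteq J'$, then $L_{J'}$ is a homomorphism that agrees with $L$ on $R_J\setminus\{0\}$, so $L_{J'}(fz^{-1})=L(f)L(z)^{-1}=L_J(fz^{-1})$ for $f\in R_J$, $z\in C_J$. Thus the $L_J$ define a homomorphism on $D^*=\bigcup_JQ_J^*$, and $L(x^a)=x^a$.

(i) Choose $J$ with all $d_s\in Q_J$ and write $d_s=f_sz^{-1}$ with a common denominator $z\in C_J$. The values $v(f_s)=v(d_s)+v(z)$ are distinct; say $v(f_1)$ is the least. For $s\ne1$ every element of the support of $f_s$ is at least $v(f_s)>v(f_1)$. So $x^{v(f_1)}$ has a nonzero coefficient in $\sum f_s$, and $\sum d_s=\bigl(\sum f_s\bigr)z^{-1}\ne0$.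

(ii) The monomials $L(d)=\lambda x^{v(d)}$ and $L(d')=\lambda'x^{v(d')}$ commute, and \eqref{eq:comm} gives the claim.

(iii) Let $y\in E'^*$ and let $\sum_se_sy^s=0$ with $e_s\in E$ not all zero. By (i), two nonzero terms have the same value: $v(e_s)+s\,v(y)=v(e_t)+t\,v(y)$ with $s\ne t$. Hence $(s-t)v(y)=v(e_te_s^{-1})\in v(E^*)$. For a relation $\sum_sy^se_s=0$ the values of the terms are the same, because $A$ is abelian.
\end{proof}

Part (iii) does not require $E$ to be commutative. This is why the argument reaches algebraic towers of any finite length, and not only single extensions of a subfield.

\section{The divisibility criterion}\label{sec:criterion}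

\begin{proof}[Proof of Theorem~\ref{thm:C}]
Weak local finiteness is Proposition~\ref{prop:wlf}.

(1)$\Rightarrow$(2). If $D$ is locally finite over $E$, then $E\subseteq D$ is an algebraic tower.

(2)$\Rightarrow$(3). Let $E_0\subseteq\dots\subseteq E_r=D$ be an algebraic tower and $B=v(E_0^*)$. By Lemma~\ref{lem:val}(iii), every element of $v(E_{s+1}^*)$ has a positive multiple in $v(E_s^*)$. Descending from $v(D^*)=A$, we obtain for each $i$ an integer $n_i\ge1$ with $n_i\varepsilon_i\in B$. Since $E_0$ is a field, Lemma~\ref{lem:val}(ii) gives $1=\omega(n_i\varepsilon_i,n_j\varepsilon_j)=q_{ij}^{\,n_in_j}$ for $i<j$.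

(3)$\Rightarrow$(1). Let $B=\bigoplus_i\mathbb Zn_i\varepsilon_i$. The value $\omega(n_i\varepsilon_i,n_j\varepsilon_j)$ is $q_{ij}^{\,n_in_j}$, $1$ or $q_{ji}^{-n_in_j}$ according as $i<j$, $i=j$ or $i>j$, so it is always $1$, and $\omega$ is trivial on $B\times B$. By \eqref{eq:comm} the $x^b$ $(b\in B)$ commute pairwise; let $E$ be the subfield generated by them and $k$.

The field $E$ need not be central, so Lemma~\ref{lem:extend} does not apply. What replaces centrality is that monomials normalize $E$. Conjugation by $x^a$ is an automorphism of $D$ that fixes $k$ and sends $x^b$ to $\omega(a,b)x^b\in E$, so it maps $E$ into $E$. The same holds for conjugation by $(x^a)^{-1}\in k^*x^{-a}$. Hence $x^aE=Ex^a$ for all $a\in A$.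

Let $S\subseteq D$ be finite, say $S\subseteq Q_J$, and put $T=\sum_{a\in A_J}Ex^a$. Then $Ex^a\cdot Ex^{a'}=Ex^ax^{a'}=Ex^{a+a'}$, so $T$ is a subring of $D$ containing $E$. If $a=b+a'$ with $b\in B\cap A_J$, then $x^a=c(b,a')^{-1}x^bx^{a'}$, so $Ex^a=Ex^{a'}$. Thus $T$ is the sum of the sets $Ex^t=x^tE$ over representatives $t$ of $A_J/(A_J\cap B)$, a group of order $\prod_{i\in J}n_i$, and $[T:E]_L$ and $[T:E]_R$ are at most $\prod_{i\in J}n_i$. By Lemma~\ref{lem:domain}, $T$ is a division ring. It contains $R_J$, hence $Q_J\supseteq S$, hence $E(S)$. So $D$ is locally finite over $E$.
\end{proof}

For $i\ne j$ in $I$ let $o(i,j)=o(j,i)$ be the order of the parameter attached to the pair $\{i,j\}$. Condition (3) asks for weights $n_i\ge1$ with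
\begin{equation}\label{eq:div}
o(i,j)\ \text{ divides }\ n_in_j\qquad\text{for all }i\ne j .
\end{equation}
Each pair has a cost that its two members share as they like. The next two examples show how much freedom this gives.

\begin{example}\label{ex:star}
Let $\ell$ be a prime such that $k$ contains primitive $\ell^j$-th roots of unity for all $j$. Let $I=\{0,1,2,\dots\}$, let $q_{0j}$ be a primitive $\ell^{j}$-th root of unity for $j\ge1$, and let $q_{ij}=1$ for $1\le i<j$. If $z\in Z(D)^*$ and $a=v(z)$, then Lemma~\ref{lem:val}(ii) gives $1=\omega(a,\varepsilon_j)=q_{0j}^{\,a_0}$ for all $j\ge1$, so $a_0=0$. No positive multiple of $\varepsilon_0$ lies in $v(Z(D)^*)$, and $D$ is not algebraic over its center by Lemma~\ref{lem:val}(iii). Yet $n_0=1$ and $n_j=\ell^j$ satisfy \eqref{eq:div}, so $D$ is locally finite over the noncentral field $k(x_0,x_1^{\ell},x_2^{\ell^2},\dots)$.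
\end{example}

\begin{example}\label{ex:countable}
Let $I$ be countable and list its elements as $i_0,i_1,i_2,\dots$. Let $n_{i_t}$ be the least common multiple of the finitely many orders $o(i_s,i_t)$ with $s<t$. Then \eqref{eq:div} holds: in each pair the later member of the list pays the whole cost. So $D$ is Stewart, in agreement with Theorem~\ref{thm:B}.
\end{example}

\section{The uncountable examples}\label{sec:uncountable}

We want orders $o(i,j)$ that admit no weights. If $I$ is uncountable, any weights take the same value $N$ on an uncountable set $U\subseteq I$, and then \eqref{eq:div} bounds all orders inside $U$ by $N^2$. So it suffices to make the orders unbounded on every uncountable subset of $I$. The difficulty is that $U$ is not known in advance. We arrange that for each $j$ the orders $o(i,j)$, with $i$ running over the predecessors of $j$, are pairwise distinct; then they are unbounded on every infinite set of predecessors. This is possible only if each $j$ has countably many predecessors. An uncountable well-ordered set with this property is the first uncountable ordinal $\omega_1$: as a set it consists of all countable ordinals, it has cardinality $\aleph_1$, and $\{i:i<j\}$ is countable for each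 $j<\omega_1$. As usual, a cardinal $\kappa$ is the least ordinal of its cardinality, viewed as the well-ordered set of all smaller ordinals; for $\kappa\ge\aleph_1$ it has $\omega_1$ as an initial segment.

\begin{proof}[Proof of Theorem~\ref{thm:A}]
Let $k$ be the algebraic closure of the prime field of the given characteristic; it is countable. Let $\ell$ be a prime different from $\operatorname{char}k$. Then $X^{\ell^m}-1$ has $\ell^m$ distinct roots in $k$, which form a cyclic group, so $k$ contains a primitive $\ell^m$-th root of unity for every $m$. Let $I=\kappa$. For each $j<\omega_1$ fix an injection $e_j\colon\{i:i<j\}\to\{0,1,2,\dots\}$, and for $i<j<\kappa$ let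
\[
q_{ij}=\begin{cases}\text{a primitive }\ell^{\,e_j(i)+1}\text{-th root of unity},& j<\omega_1,\\[2pt] 1,& j\ge\omega_1.\end{cases}
\]
The generators $x_j$ with $j\ge\omega_1$ are central and serve only to reach the cardinality $\kappa$. Let $D=D(k,I,q)$. It is weakly locally finite by Proposition~\ref{prop:wlf}. An element of $A$, and likewise an element of $R$, is given by finitely many data from sets of cardinality at most $\kappa$, so $|R|\le\kappa$; an element of $D$ is given by a pair of elements of $R$, so $|D|\le\kappa$. The $x_i$ are $\kappa$ distinct elements, so $|D|=\kappa$.

Suppose that condition (3) of Theorem~\ref{thm:C} holds with integers $n_i\ge1$. The uncountable set $\omega_1$ is the union of the countably many sets $\{i<\omega_1:n_i=N\}$, so one of them, call it $U$, is uncountable. Some $j\in U$ has infinitely many predecessors in $U$: otherwise the map sending $u\in U$ to the number of its predecessors in $U$ would be strictly increasing, hence an injection of $U$ into $\{0,1,2,\dots\}$. For each $i\in U$ with $i<j$ we have $q_{ij}^{\,N^2}=1$, so $\ell^{\,e_j(i)+1}$ divides $N^2$. Since $e_j$ is injective, the exponents $e_j(i)+1$ take infinitely many values on these $i$, which is impossible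 for a fixed integer $N^2\ge1$.

So (3) fails, and by Theorem~\ref{thm:C} the ring $D$ is not Stewart and has no algebraic tower. If $D$ were left or right algebraic over a subfield $E$, then $E\subseteq D$ would be such a tower.
\end{proof}

Uncountability enters only in the choice of $U$ and $j$. On a countable index set the weights may be pairwise distinct, as in Example~\ref{ex:star}, and then no class $\{i:n_i=N\}$ contains a pair to test. The rings just constructed are directed unions of the centrally finite rings $Q_J$, so the chain in Theorem~\ref{thm:B} cannot be replaced by a directed family.

\begin{thebibliography}{9}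
\bibitem{HK} Bui Xuan Hai and Huynh Viet Khanh, \emph{Multiplicative Subgroups in weakly locally finite division rings}, arXiv:2011.01905 (2020).
\end{thebibliography}
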